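# Commutators and Legendrian lifts: when the Chekanov–Hofer metric vanishes

## 1. A Lagrangian that can be pushed off itself

Throughout, $(M,\omega=d\lambda)$ is an exact symplectic manifold without boundary, of dimension $2n\ge 2$. All Lagrangian submanifolds are embedded, nonempty and connected, and "closed" means compact without boundary. Hamiltonians $H_t$, $t\in[0,1]$, are smooth in $(t,x)$ and supported in one compact set independent of $t$. The convention is $\iota_{X_t}\omega=-dH_t$; the opposite convention replaces $H$ by $-H$ and changes no norm below. $\mathrm{Ham}$ is the set of time-one maps. When we say that $H_t$ is compactly supported in an open set $B$, we mean that all $H_t$ are supported in one compact subset of $B$.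

**Definition (Chekanov–Hofer metric).** Put $\|H\|=\int_0^1\max_M|H_t|\,dt$. For Hamiltonian isotopic closed Lagrangians $L_0,L_1$,
$$d(L_0,L_1)=\inf\{\|H\|:\ \varphi^H_1(L_0)=L_1\}.$$
We say that $L$ has vanishing Chekanov–Hofer metric if $d\equiv 0$ on the Hamiltonian isotopy class of $L$. (By Chekanov's dichotomy, $d$ is either non-degenerate or identically zero on such a class. We shall not use this.)

**Definition (Shelukhin–Chekanov–Hofer metric).** On a strict contact manifold $(N,\alpha)$, a contact vector field $Y$ is determined by its contact Hamiltonian $H=\alpha(Y)$. The correspondence is local: where two contact Hamiltonians agree on an open set, so do their vector fields. For Legendrian isotopic $\Lambda_0,\Lambda_1$,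
$$d_\alpha(\Lambda_0,\Lambda_1)=\inf\int_0^1\max_N|H_t|\,dt,$$
over compactly supported contact Hamiltonians whose contact isotopy satisfies $\phi_1(\Lambda_0)=\Lambda_1$. We say that $\Lambda$ has vanishing Shelukhin–Chekanov–Hofer metric if $d_\alpha\equiv 0$ on its Legendrian isotopy class.

One theorem about $d_\alpha$ is quoted without proof. Rosen and Zhang proved that for a properly embedded Legendrian, $d_\alpha$ is *either non-degenerate or identically zero* on its Legendrian isotopy class. So to show that $d_\alpha$ vanishes identically it is enough to find two *different* Legendrians in the class at distance $0$.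

**Definition (Legendrian lift).** A Lagrangian $L$ is exact if $\lambda|_L=df$ for some $f:L\to\mathbb R$. The contactization of $M$ is $(M\times\mathbb R,\ \alpha=dz+\lambda)$, and the Legendrian lift of a closed exact $L$ is
$$\Lambda=\{(x,-f(x)):x\in L\}.$$
It is Legendrian because $\alpha$ restricts to $-df+\lambda|_L=0$. As $L$ is connected, $f$ is unique up to a constant, so $\Lambda$ is unique up to a translation $T_c(x,z)=(x,z+c)$.

For example, let $M=T^*S^1$ with $\lambda=p\,dq$. The zero section is exact with $f=0$, and its lift is $\{(q,0,0)\}$. The graph $p=h'(q)$ is exact with $f=h$, and its lift is $\{(q,h'(q),-h(q))\}$. The circle $p=c$ with $c\ne0$ is not exact, because the integral of $\lambda$ over it is $2\pi c\neq 0$.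

Suppose that $L$ can be moved around its Hamiltonian isotopy class at arbitrarily small cost. Can its lift be moved around just as cheaply? The conjecture in Lukas Nakamura, "Legendrians with vanishing Shelukhin-Chekanov-Hofer metric", arXiv:2301.07575 (2023), says yes, and it is true.

**Theorem A.** Let $L\subseteq(M,d\lambda)$ be a closed connected exact Lagrangian with vanishing Chekanov–Hofer metric. Then its Legendrian lift $\Lambda\subseteq(M\times\mathbb R,\ \alpha=dz+\lambda)$ has vanishing Shelukhin–Chekanov–Hofer metric.

The conclusion was known under two extra hypotheses: the Liouville flow of $\lambda$ is complete, and $L$ is Hamiltonian isotopic to a closed exact Lagrangian disjoint from $L$. If we keep only the second hypothesis, the result has a short proof, and we begin with it.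

**Proposition 1 (easy case).** Let $L$ be as in Theorem A, and suppose that $\psi(L)\cap L=\emptyset$ for some $\psi\in\mathrm{Ham}$. Then $\Lambda$ has vanishing Shelukhin–Chekanov–Hofer metric.

The proof needs a dictionary between $M$ and $M\times\mathbb R$, which also serves the general case.

## 2. Lifting Hamiltonian isotopies to $M\times\mathbb R$

**Lemma 2 (calculus of generators).** Let $a_t,b_t$ be generated by $A_t,B_t$, and let $g\in\mathrm{Ham}$. Then $g\,b_t\,g^{-1}$ is generated by $B_t\circ g^{-1}$, $a_tb_t$ by $A_t+B_t\circ a_t^{-1}$, $b_t^{-1}$ by $-B_t\circ b_t$, and $a_tb_t^{-1}$ by $A_t-B_t\circ b_t\circ a_t^{-1}$. In particular $\mathrm{Ham}$ is a group.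

*Proof.* If $g$ is symplectic, then $\iota_{g_*X_B}\omega=(g^{-1})^*(\iota_{X_B}\omega)=-d(B\circ g^{-1})$, so $g_*X_B=X_{B\circ g^{-1}}$. This is the first claim. The velocity of $a_tb_t$ is the vector field $X_{A_t}+(a_t)_*X_{B_t}$ at the moving point, which is the second. Differentiating $b_tb_t^{-1}=\mathrm{id}$ shows that $b_t^{-1}$ is generated by the vector field $-(b_t^{-1})_*X_{B_t}=-X_{B_t\circ b_t}$, which is the third. For the fourth, insert the third into the second: $A_t+(-B_t\circ b_t)\circ a_t^{-1}$. All supports stay in a compact set. $\square$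

**Lemma 3 (lifts).** Let $H_t$ generate $\varphi_t$. Then
$$\Phi_t(x,z)=(\varphi_t(x),\,z+G_t(x)),\qquad G_t(x)=\int_0^t\big(H_s-\lambda(X_s)\big)(\varphi_s(x))\,ds, \tag{1}$$
is the contact isotopy of the contact Hamiltonian $(x,z)\mapsto H_t(x)$. It preserves $\alpha$ and commutes with every $T_c$. The map $\Phi_1$ depends only on $\varphi=\varphi_1$. Writing $\hat\varphi:=\Phi_1$, we have $\widehat{\varphi\psi}=\hat\varphi\hat\psi$, and for $g\in\mathrm{Ham}$ the isotopy $g\varphi_tg^{-1}$ lifts to $\hat g\Phi_t\hat g^{-1}$.

*Proof.* Put $Y_t=X_t+(H_t-\lambda(X_t))\partial_z$. Then $\alpha(Y_t)=H_t$ and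
$$\mathcal L_{Y_t}\alpha=\iota_{Y_t}d\alpha+d(\alpha(Y_t))=\iota_{X_t}d\lambda+dH_t=0 .$$
So $Y_t$ is the contact vector field of $H_t$, and its flow, which is (1), preserves $\alpha$. It commutes with $T_c$ because $Y_t$ does not depend on $z$. Outside the support of $H$ the points do not move and the integrand vanishes, so $G_t$ has compact support. Expanding $\Phi_t^*\alpha=\alpha$ gives
$$dG_t=\lambda-\varphi_t^*\lambda. \tag{2}$$

No component of $M$ is compact: on a closed component, $\int\omega^n=\int d(\lambda\wedge\omega^{n-1})=0$, although $\omega^n$ is a volume form. Two compactly supported functions with the same differential differ by a compactly supported, locally constant function, and on non-compact components such a function is $0$. So (2) determines $G_t$ from $\varphi_t$, and $\Phi_1$ depends only on $\varphi_1$.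

The maps $\hat\varphi\hat\psi$ and $\widehat{\varphi\psi}$ both cover $\varphi\psi$, preserve $\alpha$, and have the form $(x,z)\mapsto(\varphi\psi(x),z+G(x))$ with $G$ compactly supported and $dG=\lambda-(\varphi\psi)^*\lambda$. By the same uniqueness they are equal. Since $\hat g\Phi_t\hat g^{-1}$ and the lift of $g\varphi_tg^{-1}$ both cover $g\varphi_tg^{-1}$, they are equal for the same reason. $\square$

Two special cases will be used constantly.

* If $H_t$ vanishes near $L$ for all $t$, then points of $L$ do not move and $G_1=0$ on $L$, so $\hat\varphi$ fixes every point of $L\times\mathbb R$.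
* If $\theta$ is a compactly supported function with $\theta\equiv c$ near $L$, then $X_\theta=0$ on $L$ and $G_1=c$ on $L$. Its time-one map $\varphi$ satisfies $\varphi(L)=L$ and $\hat\varphi\Lambda=T_c\Lambda$.

For an example, take $T^*S^1$ and a Hamiltonian equal to $H(q)$ on a large compact region. Here $\omega=dp\wedge dq$ and $X=-H'(q)\partial_p$, so $\lambda(X)=0$ and, as long as the point stays in the region, $\Phi_t(q,p,z)=(q,\,p-tH'(q),\,z+tH(q))$. The zero section lifts and moves to $\{(q,-tH'(q),tH(q))\}$, which is the lift of the graph of $-tH'$, as found in Section 1 with $h=-tH$.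

**Lemma 4 (the orbit).** Let $\mathcal O=\{\hat\varphi\Lambda:\varphi\in\mathrm{Ham}\}$. Then $\mathcal O$ is exactly the set of Legendrian lifts of Lagrangians in the Hamiltonian isotopy class of $L$, and two elements of $\mathcal O$ with the same projection to $M$ differ by some $T_c$.

*Proof.* $\hat\varphi\Lambda$ is Legendrian and projects diffeomorphically onto $\varphi(L)$. Hence it is a graph $\{(x,-f'(x)):x\in\varphi(L)\}$, and being Legendrian means $df'=\lambda|_{\varphi(L)}$. So it is a Legendrian lift of $\varphi(L)$. As $\varphi(L)$ is connected, two lifts of it differ by some $T_c$. It remains to see that $\mathcal O$ contains all lifts, that is, $T_c\mathcal O=\mathcal O$. By the second special case, $T_c\Lambda=\hat\tau\Lambda$ with $\tau\in\mathrm{Ham}$, and $T_c\hat\varphi\Lambda=\hat\varphi T_c\Lambda=\hat\varphi\hat\tau\Lambda\in\mathcal O$. So $T_c\mathcal O\subseteq\mathcal O$ for every $c$. Using $-c$ gives equality. $\square$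

**Definition (the metric $\delta$).** For $\Lambda_0,\Lambda_1\in\mathcal O$ let
$$\delta(\Lambda_0,\Lambda_1)=\inf\{\|H\|:\ \Phi_1^H(\Lambda_0)=\Lambda_1\}.$$
Only isotopies lifted from $M$ are allowed. If $\Lambda_i=\hat\varphi_i\Lambda$, then $\varphi_1\varphi_0^{-1}$ lifts to a map taking $\Lambda_0$ to $\Lambda_1$, so $\delta<\infty$.

**Lemma 5.** On $\mathcal O$ the following hold.

* (P1) $\delta$ is symmetric, satisfies the triangle inequality, and $\delta(\Lambda_0,\Lambda_0)=0$.
* (P2) $\delta(\hat g\Lambda_0,\hat g\Lambda_1)=\delta(\Lambda_0,\Lambda_1)$ for $g\in\mathrm{Ham}$, and $\delta(T_c\Lambda_0,T_c\Lambda_1)=\delta(\Lambda_0,\Lambda_1)$.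
* (P3) If $\Lambda_i$ projects to $L_i$, then $d(L_0,L_1)=\inf_{c\in\mathbb R}\delta(\Lambda_0,T_c\Lambda_1)$.
* (P4) All elements of $\mathcal O$ are Legendrian isotopic, and $d_\alpha\le\delta$.

*Proof.* (P1) The Hamiltonian $-H_{1-t}$ generates $\varphi_{1-t}\varphi_1^{-1}$, which ends at $\varphi_1^{-1}$ and has the same norm. For the triangle inequality, fix a smooth nondecreasing $\beta:[0,1]\to[0,1]$ that is $0$ near $0$ and $1$ near $1$. Replacing $H_t$ by $\beta'(t)H_{\beta(t)}$ reparametrizes the flow to $\varphi_{\beta(t)}$ and keeps the norm, by substitution. Two such Hamiltonians can be run one after the other, each at double speed; the result is smooth, and its norm is the sum. The last claim uses $H=0$.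

(P2) If $\Phi^H_1\Lambda_0=\Lambda_1$, then $\hat g\Phi^H_1\hat g^{-1}$ takes $\hat g\Lambda_0$ to $\hat g\Lambda_1$. By Lemmas 2 and 3 it comes from $H_t\circ g^{-1}$, which has the same norm. This gives "$\le$", and $g^{-1}$ gives the reverse. For $T_c$, the same $H$ works, because $\Phi^H_1$ commutes with $T_c$.

(P3) If $\varphi^H_1(L_0)=L_1$, then $\Phi^H_1\Lambda_0$ is a lift of $L_1$, hence equals $T_c\Lambda_1$ for some $c$. Conversely, $\Phi^H_1\Lambda_0=T_c\Lambda_1$ implies $\varphi_1^H(L_0)=L_1$. So both sides are infima of $\|H\|$ over the same set.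

(P4) Let $\Phi_1^H(\Lambda_0)=\Lambda_1$. Then $\Phi^H_t(\Lambda_0)$ is a Legendrian isotopy. The set $\bigcup_t\Phi_t(\Lambda_0)$ is compact, so it lies in $M\times(-Z,Z)$ for some $Z$. Take a compactly supported $\chi:\mathbb R\to[0,1]$ with $\chi=1$ near $[-Z,Z]$. The compactly supported contact Hamiltonian $\chi(z)H_t(x)$ has the same contact vector field as $H_t$ on $M\times(-Z,Z)$, so trajectories starting on $\Lambda_0$ are the same and its time-one map takes $\Lambda_0$ to $\Lambda_1$. Since $|\chi H_t|\le\max_M|H_t|$, we get $d_\alpha(\Lambda_0,\Lambda_1)\le\|H\|$. $\square$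

The arguments for (P1) and (P2), carried out in $M$, also show that $d$ is symmetric and that $d(gL_0,gL_1)=d(L_0,L_1)$ for $g\in\mathrm{Ham}$.

Property (P3) is where the difficulty lies: $d$ is $\delta$ *with the translation forgotten*. For instance $\Lambda$ and $T_c\Lambda$ have the same projection, so $d$ sees nothing, while for $\delta$ all we know so far is
$$\delta(\Lambda,T_c\Lambda)\le|c|, \tag{3}$$
by taking $\theta\equiv c$ near $L$ with $|\theta|\le|c|$.

## 3. Free translations when $\psi(L)\cap L=\emptyset$

We prove an estimate that does not assume $d\equiv0$: if $\psi(L)\cap L=\emptyset$, then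
$$\delta(\Lambda,T_c\Lambda)\le 2d(L,\psi L)\qquad\text{for every }c\in\mathbb R. \tag{4}$$

*Proof of (4).* Let $\varepsilon>0$. By (P3) there is $b\in\mathbb R$ with $\delta(\hat\psi\Lambda,T_b\Lambda)<d(L,\psi L)+\varepsilon$. We know nothing about $b$. Choose $\theta$, compactly supported in $M\setminus\psi(L)$, with $\theta\equiv c$ near $L$, and let $\varphi$ be its time-one map. By the two special cases after Lemma 3, the second for $L$ and the first with $\psi(L)$ in place of $L$,
$$\hat\varphi\Lambda=T_c\Lambda,\qquad \hat\varphi\hat\psi\Lambda=\hat\psi\Lambda. \tag{5}$$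
Hence $\hat\varphi T_b\Lambda=T_b\hat\varphi\Lambda=T_{b+c}\Lambda$, and (P2) gives
$$\delta(\hat\psi\Lambda,T_{b+c}\Lambda)=\delta(\hat\varphi\hat\psi\Lambda,\hat\varphi T_b\Lambda)=\delta(\hat\psi\Lambda,T_b\Lambda)<d(L,\psi L)+\varepsilon .$$
So $T_b\Lambda$ and $T_{b+c}\Lambda$ are both close to $\hat\psi\Lambda$. By the triangle inequality and (P2), $\delta(\Lambda,T_c\Lambda)=\delta(T_b\Lambda,T_{b+c}\Lambda)<2d(L,\psi L)+2\varepsilon$. Let $\varepsilon\to0$. $\square$

*Proof of Proposition 1.* If $d\equiv0$, then (4) and (P4) give $d_\alpha(\Lambda,T_c\Lambda)\le\delta(\Lambda,T_c\Lambda)=0$ for all $c$. For $c\neq0$ the Legendrians $\Lambda$ and $T_c\Lambda$ are different and Legendrian isotopic, so $d_\alpha$ is degenerate on the class of $\Lambda$. As $\Lambda$ is compact, it is properly embedded, and the Rosen–Zhang dichotomy gives $d_\alpha\equiv0$. $\square$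

The unknown $b$ did no harm because it appeared twice and cancelled.

## 4. What changes when $L$ meets all its images

The proof used a $\varphi$ that translates $\Lambda$ by $c$ and leaves $\hat\psi\Lambda$ alone, as in (5). As soon as $\psi(L)$ meets $L$, no such $\varphi$ exists for $c\ne0$, however cleverly chosen.

**Lemma 6.** Let $\varphi,\psi\in\mathrm{Ham}$ with $L\cap\psi(L)\ne\emptyset$, and suppose $\hat\varphi\Lambda=T_c\Lambda$ and $\hat\varphi\hat\psi\Lambda=T_{c'}\hat\psi\Lambda$. Then $c=c'$.

*Proof.* Let $\Lambda=\{(x,-f(x))\}$, $\hat\psi\Lambda=\{(x,-f'(x))\}$ and $\hat\varphi(x,z)=(\varphi(x),z+G(x))$. Projecting the hypotheses to $M$ gives $\varphi(L)=L$ and $\varphi(\psi(L))=\psi(L)$, so $\varphi$ maps the nonempty compact set $S=L\cap\psi(L)$ to itself. For $x\in S$ the hypotheses read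
$$-f(x)+G(x)=-f(\varphi(x))+c,\qquad -f'(x)+G(x)=-f'(\varphi(x))+c'.$$
Subtracting, $u=f-f'$ satisfies $u(\varphi(x))=u(x)+c-c'$ on $S$, hence $u(\varphi^k(x))=u(x)+k(c-c')$ for all $k\ge1$. Since $u$ is bounded on $S$, $c=c'$. $\square$

A second natural attempt is to forget translations of $\Lambda$ and compare $\Lambda$ directly with some $\hat\psi\Lambda$, where $\psi(L)\ne L$. If $d\equiv0$, then (P3) gives for each $\varepsilon>0$ a number $b_\varepsilon$ with $\delta(\hat\psi\Lambda,T_{b_\varepsilon}\Lambda)<\varepsilon$. If $b_\varepsilon\to b$ along some sequence $\varepsilon\to0$, we would be done: (3) and (P2) give $\delta(T_{b_\varepsilon}\Lambda,T_b\Lambda)\le|b-b_\varepsilon|\to0$, so $\delta(\hat\psi\Lambda,T_b\Lambda)=0$, and these two Legendrians have different projections.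

The attempt stops if $|b_\varepsilon|\to\infty$. The formal properties at hand do not exclude this. They say that $g(c)=\delta(\Lambda,T_c\Lambda)$ is even, subadditive and $1$-Lipschitz, and that $g(b_\varepsilon-b_{\varepsilon'})<\varepsilon+\varepsilon'$. Consider the model function
$$g(c)=\sum_{k\ge1}\frac{2^{-k}}{k!}\,\mathrm{dist}(c,k!\,\mathbb Z).$$
Each summand is even and subadditive, and the sum of the Lipschitz constants is at most $1$. Moreover $g(c)>0$ for $c\ne0$, because $c$ is not a multiple of $k!$ once $k!>|c|$. Finally $g(N!)\le\sum_{k>N}2^{-k}\cdot\frac12=2^{-N-1}$. So with $b_k=\sum_{j\le k}j!$ we have $g(b_k-b_l)\le 2^{-l-1}$ for $k>l$, and yet $b_k\to\infty$. We need a comparison in which the unknown translation cancels, as it did in Section 3, but which does not need disjointness.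

Look again at (5). From $\hat\varphi\Lambda=T_c\Lambda$ we get $\hat\psi\hat\varphi\Lambda=T_c\hat\psi\Lambda$, while $\hat\varphi\hat\psi\Lambda=\hat\psi\Lambda$. So the easy case compared $\hat\varphi\hat\psi\Lambda$ with $\hat\psi\hat\varphi\Lambda$: it showed that the order of $\varphi$ and $\psi$ does not matter for $\delta$, for a pair where the order visibly matters. Exact translations are not needed for this. By (P3), if $d\equiv 0$, then **every** $\varphi\in\mathrm{Ham}$ moves $\Lambda$, up to arbitrarily small $\delta$, to a translate. Translations commute with each other and with all lifts. So for *any* $\varphi,\psi$ the order should not matter for $\delta$, and we are free to choose a pair with $\varphi\psi(L)\neq\psi\varphi(L)$.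

## 5. The full statement

**Theorem B.** For a closed connected exact Lagrangian $L$ the following hold.

1. For all $\varphi,\psi\in\mathrm{Ham}$,
$$d_\alpha(\hat\varphi\hat\psi\Lambda,\hat\psi\hat\varphi\Lambda)\le\delta(\hat\varphi\hat\psi\Lambda,\hat\psi\hat\varphi\Lambda)\le2d(L,\varphi L)+2d(L,\psi L).$$
2. If $\varphi$ is generated by a Hamiltonian compactly supported in an open set $B$, and $\psi\in\mathrm{Ham}$ satisfies $\psi(B)\cap L=\emptyset$, then $\delta(\Lambda,\hat\varphi\Lambda)\le2d(L,\varphi L)+2d(L,\psi L)$. In particular, if $\psi(L)\cap L=\emptyset$, then $\delta(\Lambda,T_c\Lambda)\le2d(L,\psi L)$ for every $c\in\mathbb R$.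
3. $d\equiv0$ on the Hamiltonian isotopy class of $L$ if and only if $\delta\equiv0$ on the set of all Legendrian lifts of elements of this class. In particular, if $d\equiv0$, then $\delta(\Lambda,T_c\Lambda)=0$ for all $c\in\mathbb R$.

Theorem B uses no external input, and Theorem A uses only the Rosen–Zhang dichotomy. We do not claim that vanishing of $d_\alpha$ implies vanishing of $d$.

## 6. The commutator estimate: proof of Theorem B(1)

**Step 1: replace both maps by translations.** Let $\varphi,\psi\in\mathrm{Ham}$ and $\varepsilon>0$. By (P3) and the symmetry of $d$ there are $a,b\in\mathbb R$ with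
$$\delta(\hat\varphi\Lambda,T_a\Lambda)<d(L,\varphi L)+\varepsilon,\qquad\delta(\hat\psi\Lambda,T_b\Lambda)<d(L,\psi L)+\varepsilon. \tag{6}$$

**Step 2: compare $\hat\varphi\hat\psi\Lambda$ with $T_{a+b}\Lambda$.** We go through $\hat\varphi T_b\Lambda=T_b\hat\varphi\Lambda$. By (P1) and (P2),
$$\delta(\hat\varphi\hat\psi\Lambda,T_{a+b}\Lambda)\le\delta(\hat\varphi\hat\psi\Lambda,\hat\varphi T_b\Lambda)+\delta(T_b\hat\varphi\Lambda,T_bT_a\Lambda)=\delta(\hat\psi\Lambda,T_b\Lambda)+\delta(\hat\varphi\Lambda,T_a\Lambda).$$

**Step 3: exchange the roles.** The right-hand side is symmetric under exchanging $(\varphi,a)$ and $(\psi,b)$, and so is the target $T_{a+b}\Lambda$. Hence $\delta(\hat\psi\hat\varphi\Lambda,T_{a+b}\Lambda)$ has the same bound, *with the same translation*. By the triangle inequality and (6),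
$$\delta(\hat\varphi\hat\psi\Lambda,\hat\psi\hat\varphi\Lambda)<2d(L,\varphi L)+2d(L,\psi L)+4\varepsilon .$$
Let $\varepsilon\to0$. The inequality $d_\alpha\le\delta$ is (P4). $\square$

The sizes of $a$ and $b$ never enter, so it does not matter if they run off to infinity as $\varepsilon\to0$.

## 7. A pair with $\varphi\psi(L)\ne\psi\varphi(L)$

If $\varphi$ and $\psi$ have disjoint supports, they commute and Theorem B(1) says nothing. We need a pair whose order is visible on $L$.

**Lemma 7.** (a) For every $p\in L$ and every neighborhood $B$ of $p$ there is $\psi\in\mathrm{Ham}$, generated by a Hamiltonian compactly supported in $B$, with $\psi(p)\notin L$. (b) There are $\varphi,\psi\in\mathrm{Ham}$ with $\varphi\psi(L)\ne\psi\varphi(L)$.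

*Proof.* **Step 1: push one point off $L$.** Shrinking $B$, we may assume that it is open. Since $\dim L=n\ge1$, there is $h\in C_c^\infty(B)$ with $d(h|_L)(p)\ne0$. So some $v\in T_pL$ has $\omega(X_h(p),v)=-dh(v)\ne0$. As $L$ is Lagrangian, $\omega$ vanishes on $T_pL$, hence $X_h(p)\notin T_pL$. As $L$ is embedded, near $p$ it is the zero set of coordinates $y=(y_1,\dots,y_n)$ with independent differentials. Along the flow $h_t$ of $h$ we have $y(h_t(p))=t\,dy(X_h(p))+o(t)$ with $dy(X_h(p))\ne0$. So $h_t(p)\notin L$ for all small $t>0$. Take $\psi=h_t$ for such a $t$; it is generated by $th$. This proves (a).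

**Step 2: separate the place where $\psi$ acts from the place where its inverse acts.** Fix $p\in L$. By (a) there is $\varphi\in\mathrm{Ham}$ with $\varphi(p)\ne p$. Choose an open neighborhood $B$ of $p$ so small that $\varphi(B)\cap B=\emptyset$; then also $\varphi^{-1}(B)\cap B=\emptyset$. By (a) choose $\psi$, generated by a Hamiltonian compactly supported in $B$, with $\psi(p)\notin L$.

**Step 3: follow $p$.** Since $\psi$ preserves $B$, $\psi(p)\in B$. The map $\varphi^{-1}\psi^{-1}\varphi$ is the identity outside $\varphi^{-1}(B)$, in particular on $B$. Therefore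
$$\varphi^{-1}\psi^{-1}\varphi\,\psi(p)=\psi(p)\notin L .$$
So $\varphi^{-1}\psi^{-1}\varphi\psi(L)\ne L$. Applying $\psi\varphi$ to both sides gives $\varphi\psi(L)\ne\psi\varphi(L)$. $\square$

## 8. Proof of Theorem A

Assume $d\equiv0$ on the Hamiltonian isotopy class of $L$. Take $\varphi,\psi$ from Lemma 7(b), and put $\Lambda_0=\hat\varphi\hat\psi\Lambda$ and $\Lambda_1=\hat\psi\hat\varphi\Lambda$. Their projections $\varphi\psi(L)$ and $\psi\varphi(L)$ differ, so $\Lambda_0\ne\Lambda_1$. By (P4) both are Legendrian isotopic to $\Lambda$. By Theorem B(1),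
$$d_\alpha(\Lambda_0,\Lambda_1)\le2d(L,\varphi L)+2d(L,\psi L)=0 .$$
So $d_\alpha$ is degenerate on the Legendrian isotopy class of $\Lambda$. Since $\Lambda$ is compact, it is properly embedded, and the Rosen–Zhang dichotomy gives $d_\alpha\equiv0$ on this class. $\blacksquare$

## 9. Maps supported where $L$ can be avoided: proof of Theorem B(2)

Theorem A does not tell us that $\delta\equiv0$, since the dichotomy we quoted concerns $d_\alpha$. To prove $\delta\equiv 0$ we have to bound $\delta(\Lambda,\hat\varphi\Lambda)$ itself and not only the effect of commutators. The device is to make $\varphi$ act on $\Lambda$ *as* a commutator: if $\psi$ moves the support of $\varphi$ away from $L$, the conjugate factor $\psi\varphi^{-1}\psi^{-1}$ is invisible to $\Lambda$.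

**Step 1: write $\hat\varphi\Lambda$ as a commutator applied to $\Lambda$.** Let $\varphi$ be generated by a Hamiltonian compactly supported in $B$, and let $\psi(B)\cap L=\emptyset$. Reversing time, $\varphi^{-1}$ is also generated by a Hamiltonian compactly supported in $B$. By Lemma 2, $\psi\varphi^{-1}\psi^{-1}$ is then generated by one compactly supported in $\psi(B)$, which therefore vanishes near $L$. By the first special case after Lemma 3, its lift fixes $\Lambda$ pointwise. Hence
$$\hat\varphi\Lambda=\hat\varphi\,\hat\psi\hat\varphi^{-1}\hat\psi^{-1}\Lambda .$$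

**Step 2: apply the commutator estimate.** Apply $(\hat\varphi\hat\psi)^{-1}=\hat\psi^{-1}\hat\varphi^{-1}$ to both arguments, using (P2), and then Theorem B(1) for the pair $\varphi^{-1},\psi^{-1}$:
$$\delta(\hat\varphi\Lambda,\Lambda)=\delta(\hat\varphi^{-1}\hat\psi^{-1}\Lambda,\ \hat\psi^{-1}\hat\varphi^{-1}\Lambda)\le2d(L,\varphi^{-1}L)+2d(L,\psi^{-1}L)=2d(L,\varphi L)+2d(L,\psi L).$$
The last equality is the invariance and symmetry of $d$: $d(L,\varphi^{-1}L)=d(\varphi L,L)$, and likewise for $\psi$.

**Step 3: the displaceable case.** The second claim of Theorem B(2) is estimate (4). It also follows from Step 2: if $\psi(L)\cap L=\emptyset$, the open set $B=M\setminus\psi^{-1}(L)$ contains $L$ and satisfies $\psi(B)\cap L=\emptyset$. Let $\varphi$ be generated by a function compactly supported in $B$ and equal to $c$ near $L$. Then $\varphi L=L$, so $d(L,\varphi L)=0$, and $\hat\varphi\Lambda=T_c\Lambda$. $\square$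

## 10. Fragmentation, and the proof of Theorem B(3)

If $\delta\equiv0$ on $\mathcal O$, then $d\equiv0$ by (P3). For the converse, let $d\equiv0$ and put
$$\Sigma=\{\varphi\in\mathrm{Ham}:\ \delta(\Lambda,\hat\varphi\Lambda)=0\}.$$
The goal is $\Sigma=\mathrm{Ham}$.

**Step 1: $\Sigma$ is a subgroup.** It contains the identity. For $\sigma,\tau\in\Sigma$, (P1) and (P2) give
$$\delta(\Lambda,\hat\sigma\hat\tau\Lambda)\le\delta(\Lambda,\hat\sigma\Lambda)+\delta(\hat\sigma\Lambda,\hat\sigma\hat\tau\Lambda)=\delta(\Lambda,\hat\sigma\Lambda)+\delta(\Lambda,\hat\tau\Lambda)=0,$$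
and $\delta(\Lambda,\hat\sigma^{-1}\Lambda)=\delta(\hat\sigma\Lambda,\Lambda)=0$.

**Step 2: $\Sigma$ contains every map with small enough support.** Each $p\in M$ has an open neighborhood $B_p$ and a $\psi_p\in\mathrm{Ham}$ with $\psi_p(B_p)\cap L=\emptyset$. If $p\notin L$, take $\psi_p=\mathrm{id}$ and $B_p=M\setminus L$. If $p\in L$, take $\psi_p$ from Lemma 7(a) with $\psi_p(p)\notin L$, and $B_p=\psi_p^{-1}(M\setminus L)$, which is open because $L$ is closed. By Theorem B(2) and $d\equiv0$, every $\varphi$ generated by a Hamiltonian compactly supported in some $B_p$ lies in $\Sigma$.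

**Step 3: such maps generate $\mathrm{Ham}$.** This is the following lemma.

**Lemma 8 (fragmentation).** Every $\varphi\in\mathrm{Ham}$ is a finite product of elements generated by Hamiltonians compactly supported in sets $B_p$.

*Proof.* *Cutting in space.* Let $\varphi$ be generated by $H_t$ with supports in a compact set $K$. Cover $K$ by finitely many of the sets $B_p$, called $B_1,\dots,B_m$. Choose $\rho_j\in C_c^\infty(B_j,[0,1])$ with $\sum_j\rho_j=1$ near $K$, and compact sets $C_j\subset B_j$ with $\operatorname{supp}\rho_j\subset\operatorname{int}C_j$.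

*Cutting in time, so that trajectories are short.* For $N\ge1$, $\varphi=\varphi_1$ is the product, in order, of the $N$ maps $\varphi_{i/N}\varphi_{(i-1)/N}^{-1}$, $1\le i\le N$. The $i$-th one is the time-one map of
$$H^{(i)}_s=\tfrac1N H_{(i-1+s)/N},\qquad s\in[0,1].$$

*Adding one $\rho_j$ at a time.* Fix $i$. Put $F^j_s=(\rho_1+\dots+\rho_j)H^{(i)}_s$ for $0\le j\le m$, with flow $\psi^j_s$. Then $\psi^0_s=\mathrm{id}$. As $\sum_j\rho_j=1$ near $K$, $F^m=H^{(i)}$, and $\psi^m_1$ is the $i$-th factor. With $\theta^j_s=\psi^j_s(\psi^{j-1}_s)^{-1}$ we get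
$$\psi^m_1=\theta^m_1\cdots\theta^1_1 .$$
By Lemma 2, $\theta^j_s$ is generated by
$$F^j_s-F^{j-1}_s\circ(\theta^j_s)^{-1}. \tag{7}$$
It remains to show that, for $N$ large, (7) is supported in $C_j$.

*Choice of $N$.* Fix a Riemannian metric on $M$. Let $C$ be the maximum of the lengths of the Hamiltonian vector fields of $(\rho_1+\dots+\rho_j)H_t$ over all $j$, $t$ and points of $K$. The vector field of $F^j_s$ has length at most $C/N$ and vanishes outside $K$, so $F^j$-trajectories over time intervals inside $[0,1]$ have length at most $C/N$. The compact set $\operatorname{supp}\rho_j$ and the closed set $M\setminus\operatorname{int}C_j$ are disjoint. So there is $D>0$ smaller than the distance between them, for every $j$. Choose $N>C/D$; this choice works for all $i$ and $j$.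

*Support of (7).* Let $x\notin C_j$ and $s\in[0,1]$. The $F^j$-trajectory $u\mapsto\psi^j_u(\psi^j_s)^{-1}(x)$, $u\in[0,s]$, ends at $x$. If it met $\operatorname{supp}\rho_j$, its length would be at least $D>C/N$, a contradiction. So it avoids $\operatorname{supp}\rho_j$. On the open complement of $\operatorname{supp}\rho_j$ we have $F^j=F^{j-1}$, so it is also an $F^{j-1}$-trajectory. It starts at $(\psi^j_s)^{-1}(x)$ and ends at $x$ at time $s$, so
$$(\theta^j_s)^{-1}(x)=\psi^{j-1}_s(\psi^j_s)^{-1}(x)=x .$$
Hence (7) at $x$ equals $F^j_s(x)-F^{j-1}_s(x)=\rho_j(x)H^{(i)}_s(x)=0$. So (7) is supported in the compact set $C_j\subset B_j$ for all $s$, and $\theta^j_1$ is a map of the required kind. $\square$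

**Step 4: conclusion.** By Steps 1–3, $\Sigma=\mathrm{Ham}$, that is, $\delta(\Lambda,\Lambda')=0$ for every $\Lambda'\in\mathcal O$. By the triangle inequality $\delta\equiv0$ on $\mathcal O$, which by Lemma 4 is the set of all Legendrian lifts of elements of the Hamiltonian isotopy class of $L$. Since $T_c\Lambda\in\mathcal O$, in particular $\delta(\Lambda,T_c\Lambda)=0$ for all $c\in\mathbb R$. $\blacksquare$
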